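# Bad pairs in families of disjoint set-pairs

## 1. Comparable pairs among subsets of $[n]$

Throughout, $n$ and $N$ are positive integers, $[N]=\{1,\dots,N\}$, $\mathcal P(N)$ is the power set of $[N]$, and
$$K=K_n=\binom{n}{\lfloor n/2\rfloor}.$$

We begin with a case that can be settled in ten minutes. Take $K+x$ distinct subsets of $[n]$. How many pairs of them are comparable under inclusion? For $n=2$ we have $K=2$. The three sets $\emptyset,\{1\},\{2\}$ (so $x=1$) have two comparable pairs, and all four subsets (so $x=2$) have five.

**Proposition A.** Let $\mathcal A$ be a family of $M=K+x$ distinct subsets of $[n]$, with $x\ge0$. Then at least $(\lfloor n/2\rfloor+1)\,x$ unordered pairs of members of $\mathcal A$ are comparable.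

**Step 1: turn comparability into coincidence of events.** Order $[n]$ uniformly at random. For $A\in\mathcal A$ let $E_A$ be the event that $A$ is an initial segment, that is, the elements of $A$ come before all others. The set of the first $|A|$ elements is a uniform $|A|$-subset, so $p_A=P(E_A)=\binom{n}{|A|}^{-1}\ge 1/K$. Two initial segments of one order are always comparable, so for incomparable $A,A'$ the events $E_A,E_{A'}$ are disjoint.

**Step 2: give all sets the same weight.** The sets $\emptyset$ and $[n]$ are initial segments of every order, so their events coincide with probability $1$, and no useful upper bound on $P(E_A\cap E_{A'})$ can hold for all pairs. We correct this by thinning. Let $\varepsilon_A$ be independent $0/1$ variables, independent of the order, with $P(\varepsilon_A=1)=1/(Kp_A)\le1$. Put $Y_A=\mathbf 1_{E_A}\varepsilon_A$ and $X=\sum_A Y_A$. Then $\mathbb E Y_A=1/K$ for every $A$, and $\mathbb EX=M/K$.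

**Step 3: use that $X$ is an integer.** For every integer $X\ge 0$ we have $(X-1)(X-2)\ge0$, that is, $\binom X2\ge X-1$. Hence
$$\sum_{\{A,A'\}\text{ comparable}}\mathbb E[Y_AY_{A'}]=\mathbb E\binom X2\ \ge\ \frac MK-1=\frac xK .$$

**Step 4: bound one term.** Let $A\subsetneq A'$ have sizes $a<a'$. Given that $A'$ is initial, $A$ is initial with probability $\binom{a'}{a}^{-1}$. So
$$\mathbb E[Y_AY_{A'}]=\frac{P(E_A\cap E_{A'})}{K^2p_Ap_{A'}}=\frac{\binom na}{K^2\binom{a'}{a}}\le\frac{\binom na}{K^2(a+1)}=\frac{\binom{n+1}{a+1}}{(n+1)K^2},$$
where we used $\binom{a'}{a}\ge\binom{a+1}{a}=a+1$. The largest value of $\binom{n+1}{b}$ is $\binom{2h+1}{h}=\frac{2h+1}{h+1}K$ if $n=2h$, and $\binom{2h+2}{h+1}=2K$ if $n=2h+1$. In both cases, dividing by $n+1$ gives $\frac{K}{h+1}$ with $h=\lfloor n/2\rfloor$. So each term is at most $\frac1{K(\lfloor n/2\rfloor+1)}$.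

Steps 3 and 4 together say that the number of comparable pairs is at least $K(\lfloor n/2\rfloor+1)\cdot\frac xK$. $\blacksquare$

What changes if we replace each set $A$, which silently carries its complement, by a pair $(A,B)$ of disjoint sets in which $B$ need not be the complement of $A$?

## 2. Set-pairs and a conjecture on their bad pairs

Consider families $\mathcal F=\{(A_j,B_j):1\le j\le m\}\subseteq\mathcal P(N)\times\mathcal P(N)$ of distinct ordered pairs of sets, and the conditions

- (1) $A_j\cap B_j=\emptyset$ for all $j$;
- (2) $A_j\cap B_k\ne\emptyset$ for all $j\neq k$;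
- (3) $|A_j|+|B_j|\le n$ for all $j$.

**Definition.** A family satisfying (1), (2), (3) is an *intersecting set-pair system* (ISP-system) with parameters $(n,N)$.

**Definition.** Two distinct members $(A,B),(A',B')$ of a family are *bad* if $A\cap B'=\emptyset$ or $A'\cap B=\emptyset$, and *good* otherwise. We write $\mathrm{bad}(\mathcal F)$ for the number of unordered bad pairs of members of $\mathcal F$.

So an ISP-system is a family with (1), (3) and no bad pairs. For example, $(\{1\},\{2\})$ and $(\{2\},\{1\})$ form an ISP-system with $n=2$. The pairs $(\{1\},\{2\})$ and $(\{1\},\{3\})$ are bad, because $\{1\}\cap\{3\}=\emptyset$.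

**Bollobás's inequality.** If $\mathcal F$ is an ISP-system with parameters $(n,N)$, then $|\mathcal F|\le K$, and this bound is attained whenever $N\ge n$.

Attainment is easy: take all $(Z,[n]\setminus Z)$ with $|Z|=\lfloor n/2\rfloor$. If $Z\ne Z'$ have equal size, then $Z\cap([n]\setminus Z')=Z\setminus Z'\neq\emptyset$. The upper bound is proved in Section 3.

The question is what happens above this bound. The following conjecture is from Jozsef Balogh, Andrew Treglown, Adam Zsolt Wagner, "Applications of graph containers in the Boolean lattice", arXiv:1602.05870 (2016).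

**Conjecture (supersaturation for ISP-systems).** Suppose $\mathcal F\subset\mathcal P(N)\times\mathcal P(N)$ has size $|\mathcal F|=K+x$, where $x\ge0$ is an integer, and satisfies (1) and (3). Then $\mathrm{bad}(\mathcal F)\ge\left(\lfloor\frac n2\rfloor+1\right)x$.

Section 1 is exactly the case $B_j=[n]\setminus A_j$. Indeed $A\cap([n]\setminus A')=\emptyset$ means $A\subseteq A'$, so bad pairs are comparable pairs, and Proposition A gives the conjectured bound. In general, however, the conjecture is false. Let $g_n(x)$ be the minimum of $\mathrm{bad}(\mathcal F)$ over all $N$ and all $\mathcal F$ satisfying (1), (3) with $|\mathcal F|=K+x$. We shall prove four theorems.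

**Theorem 1.** For every $n\ge5$ and every $N\ge n$ the conjecture fails for some $x$. It also fails for $n=4$ and every $N\ge5$.

**Theorem 2.** For $n\in\{1,2,3\}$ the conjecture is true for all $N,x$. Hence it holds for given $n$ (all $N,x$) if and only if $n\le3$.

**Theorem 3.** Put $\kappa_n=\dfrac{n+1}{\lceil n/2\rceil+1}$, so that $\kappa_n\to2$. Every $\mathcal F$ with (1), (3) and $|\mathcal F|=M$ satisfies, for every integer $k\ge1$,
$$\mathrm{bad}(\mathcal F)\ \ge\ \kappa_n\Big(kM-\tbinom{k+1}2K\Big),\qquad\text{and also}\qquad\mathrm{bad}(\mathcal F)\ \ge\ \tfrac{\kappa_n}2\Big(\tfrac{M^2}K-M\Big).$$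
In particular ($k=1$), $g_n(x)\ge\kappa_nx$.

**Theorem 4.**

- (a) $c_n:=\inf_{x\ge1}g_n(x)/x$ satisfies $\kappa_n\le c_n\le2+O(1/n)$, so $c_n\to2$ (the conjecture predicted at least $\lfloor n/2\rfloor+1$).
- (b) For every fixed $0<\lambda<\frac14$, $g_n(\lfloor\lambda K\rfloor)=(2\lambda+o(1))K$ as $n\to\infty$.
- (c) If $n\to\infty$ and $M/K\to\infty$, the minimum of $\mathrm{bad}$ over families of size $M$ (satisfying (1) and (3), with $N$ arbitrary) is $(1+o(1))M^2/K$.

## 3. Random orders, and two pairs that differ in one element

Let us try to run the proof of Section 1 for set-pairs. This yields Bollobás's inequality and also shows where the argument loses the conjectured constant.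

**Padding.** First we want equality in (3). If $|A_j|+|B_j|<n$, add to $A_j$ or $B_j$ fresh elements, each used nowhere else, until the total is $n$. No intersection $A_i\cap B_j$ changes (for $i\ne j$ or for $i=j$), so (1) and the set of bad pairs are preserved. Distinctness is preserved, since a member that received a fresh element differs from all others. The only cost is a larger $N$. So in any lower bound for $\mathrm{bad}(\mathcal F)$ that does not mention $N$ we may assume $|A_j|+|B_j|=n$ for all $j$.

**Order events.** Give the elements of the ground set independent uniform $[0,1]$ variables $t_v$, almost surely distinct. For disjoint $A,B$ let $A<B$ denote the event that $t_u<t_v$ for all $u\in A$, $v\in B$; it is certain if $A$ or $B$ is empty. If $|A|=a$ and $|A|+|B|=n$, then $A<B$ says that the first $a$ of the $n$ elements of $A\cup B$ are those of $A$. Hence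
$$P(A<B)=\binom na^{-1}\ge\frac1K.\tag{4}$$

**Good pairs have disjoint events.** Let $(A,B),(A',B')$ be good, and choose $u\in A\cap B'$, $v\in A'\cap B$. The event $A<B$ forces $t_u<t_v$, and the event $A'<B'$ forces $t_v<t_u$. So the two events cannot both occur.

**Proof of Bollobás's inequality.** Let $\mathcal F$ be an ISP-system with $M$ members, padded. The events $E_i=\{A_i<B_i\}$ are pairwise disjoint, so $1\ge\sum_iP(E_i)\ge M/K$. $\blacksquare$

**Where the constant is lost.** Steps 1, 2 and 3 of Section 1 carry over word for word. In Step 4 we need an upper bound for $P(E\cap E')/(P(E)P(E'))$ over all bad pairs. For complementary pairs it was $K/(\lfloor n/2\rfloor+1)$. Consider instead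
$$(A,\ C\cup\{w\}),\qquad(A,\ C\cup\{w'\}),\qquad |A|=a=\lfloor n/2\rfloor,\quad |C|=n-a-1,$$
with $A$, $C$, $\{w\}$, $\{w'\}$ pairwise disjoint and $w\ne w'$. The pair is bad, and both events occur exactly when $A<C\cup\{w,w'\}$, which has probability $\binom{n+1}a^{-1}$. Since $\binom{n+1}a=\frac{n+1}{n+1-a}\binom na$,
$$\frac{P(E\cap E')}{P(E)P(E')}=\frac{\binom na^2}{\binom{n+1}a}=\binom na\frac{n+1-a}{n+1}=K\,\frac{\lceil n/2\rceil+1}{n+1}=\frac K{\kappa_n}.$$
Moreover $2(\lceil n/2\rceil+1)\ge n+2>n+1$, so $\kappa_n<2\le\lfloor n/2\rfloor+1$ for every $n\ge2$. The estimate of Step 4 therefore fails for set-pairs. In Section 1, given one event, the other occurs with probability $\binom{a'}{a}^{-1}\le\frac1{a+1}$; here the conditional probability is $1/\kappa_n>\frac12$.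

This does not refute the conjecture, but it gives two leads. To refute it, build families whose bad pairs are pairs that differ very little. And the best constant the method can give is $\kappa_n$; to obtain it, one must show that no bad pair overlaps more than the pair just displayed. The first lead gives Theorems 1 and 4, the second gives Theorem 3.

## 4. Disjointness graphs and Theorem 1

**Reading bad pairs off a graph.** Here is a device for computing $\mathrm{bad}(\mathcal F)$. Let $\mathcal X,\mathcal Y$ be collections of sets, and let $\mathcal F$ consist of *all* $(p,q)\in\mathcal X\times\mathcal Y$ with $p\cap q=\emptyset$. Let $\Gamma$ be the bipartite graph with parts $\mathcal X$ and $\mathcal Y$ and edge set $\mathcal F$. (A set that lies in both collections gives two vertices.) Distinct members $(p,q),(p',q')$ are bad iff $(p,q')$ or $(p',q)$ is an edge of $\Gamma$. If $p=p'$ or $q=q'$ this holds automatically; otherwise it says that the two edges are joined by a third edge. Thus: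

$$\text{two members are bad iff, as edges of }\Gamma,\text{ they share a vertex or are joined by an edge.}\tag{5}$$

In particular, bad pairs lie inside components of $\Gamma$. If every component with an edge is a star, the bad pairs are exactly the pairs of edges in a common star.

For example, $\mathcal X=\{\{1\}\}$ and $\mathcal Y=\{\{2\},\{3\}\}$ give a star with two edges: two members and one bad pair.

**The family for $n\ge5$, $N\ge n$.** We take a maximum ISP-system on $[n-1]$ and use the spare element $n$ to make three nearly equal copies of each member. Let $k=\lfloor\frac{n-1}2\rfloor$, $K_1=\binom{n-1}k$, and for $Z\in\binom{[n-1]}k$ put $Z^c=[n-1]\setminus Z$. Let $\mathcal F$ consist of the $3K_1$ distinct pairs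
$$(Z,Z^c),\qquad(Z\cup\{n\},Z^c),\qquad(Z,Z^c\cup\{n\}),\qquad Z\in\tbinom{[n-1]}k.$$
They lie in $\mathcal P(n)\times\mathcal P(n)$ and satisfy (1) and (3).

**Step 1: different $Z$ give good pairs.** If $(A,B)$ comes from $Z$ and $(A',B')$ from $Z'\neq Z$, then $A\cap B'\supseteq Z\setminus Z'\ne\emptyset$ and $A'\cap B\supseteq Z'\setminus Z\neq\emptyset$, because $|Z|=|Z'|$.

**Step 2: equal $Z$ give bad pairs.** The first and third members have first coordinate $Z$, and the first and second have second coordinate $Z^c$. Since $Z\cap Z^c=\emptyset$, the pairs (1st, 2nd), (3rd, 2nd) and (3rd, 1st) are all bad. Hence $\mathrm{bad}(\mathcal F)=3K_1$. (In the graph, each $Z$ contributes a path with three edges: $Z\cup\{n\}$, $Z^c$, $Z$, $Z^c\cup\{n\}$.)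

**Step 3: compare with the conjecture.**

- $n=2h$, $h\ge3$. Then $K_1=\binom{2h-1}{h-1}$ and $K=2K_1$, so $x=3K_1-2K_1=K_1$. The conjecture claims at least $(h+1)K_1\ge4K_1>3K_1$ bad pairs.
- $n=2h+1$, $h\ge2$. Then $K_1=\binom{2h}h$ and $K=\frac{2h+1}{h+1}K_1$, so $x=\frac{h+2}{h+1}K_1$. The conjecture claims at least $(h+1)x=(h+2)K_1\ge4K_1>3K_1$ bad pairs.

Both contradict $\mathrm{bad}(\mathcal F)=3K_1$. For $n=5$ these are $18$ members and $18$ bad pairs, where $(2+1)\cdot 8=24$ are claimed.

For $n=3$ and $n=4$ the same computation gives equality with the conjectured bound. For $n=4$: $K_1=3$, $x=3$, and $9$ bad pairs against $3\cdot3$. For $n=3$: $K_1=2$, $x=3$, and $6$ bad pairs against $2\cdot3$. So $n=4$ needs a better family. A path with three edges costs three bad pairs; a star with two edges costs one.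

**The family for $n=4$, $N\ge5$.** Write $ij$ for $\{i,j\}$ and let
$$\mathcal F=\{(23,45),(23,15),(14,35),(14,25),(45,12),(35,12),(25,34),(15,34)\}.$$
Conditions (1) and (3) hold, and $|\mathcal F|=8=K_4+2$. The first coordinates form $\mathcal X=\{23,14,45,35,25,15\}$ and the second coordinates form $\mathcal Y=\{45,35,25,15,12,34\}$. We list all disjoint pairs in $\mathcal X\times\mathcal Y$, row by row:

- $23$ is disjoint only from $45$ and $15$ (it meets $35,25,12,34$);
- $14$ is disjoint only from $35$ and $25$ (it meets $45,15,12,34$);
- $45$ and $35$ are each disjoint only from $12$ (they meet $34$, and they share $5$ with $45,35,25,15$);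
- $25$ and $15$ are each disjoint only from $34$ (they meet $12$, and they share $5$ with the other four).

These are exactly the members of $\mathcal F$, so (5) applies. The graph consists of four stars with two edges each, with centers $23,14\in\mathcal X$ and $12,34\in\mathcal Y$. Hence $\mathrm{bad}(\mathcal F)=4$, while the conjecture claims at least $3\cdot2=6$. This completes the proof of Theorem 1. $\blacksquare$

## 5. The cases $n\le3$

By padding we assume $|A_j|+|B_j|=n$. Note that a member with $A=\emptyset$ or $B=\emptyset$ is bad with every other member.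

**$n=1$ (claim: $\mathrm{bad}\ge x$).** Every member has an empty coordinate, so all pairs are bad, and $\binom{1+x}2\ge x$ for all $x\ge0$.

**$n=2$ (claim: $\mathrm{bad}\ge2x$).** A member that is good with some other one has the form $(\{a\},\{b\})$. If it is good with $(\{c\},\{d\})$, then $a=d$ and $c=b$. So it is good only with $(\{b\},\{a\})$. Hence the good pairs form a matching on the $x+2$ members, and
$$\mathrm{bad}\ge\binom{x+2}2-\frac{x+2}2=\frac{x(x+2)}2 .$$
This is at least $2x$ for $x=0$ and for $x\ge2$. For $x=1$ it is $\frac32$, so $\mathrm{bad}\ge2$ by integrality.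

**$n=3$ (here $K=3$; claim: $\mathrm{bad}\ge2x$).** Suppose there is a counterexample, and take one with $x$ minimal and $M=3+x$ members. Then $x\ge1$, since the claim is trivial for $x=0$.

**Step 1: the bad pairs form a matching.** If some member lay in two or more bad pairs, deleting it would leave a family with excess $x-1\ge 0$ and fewer than $2x-2=2(x-1)$ bad pairs. This is a smaller counterexample, a contradiction. So the bad pairs form a matching with $m<2x$ edges.

**Step 2: the numbers are forced.** Choose one member from each bad pair, together with all unmatched members. No two of these are bad, so they form an ISP-system with $M-m$ members. Bollobás's inequality gives $M-m\le3$, that is, $m\ge x$. Also $2m\le M=3+x$, so $2x\le3+x$ and $x\le3$.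

- For $x=1$, $m<2$ gives $m=1$.
- For $x=2$, $2m\le5$ gives $m=2$.
- For $x=3$, $2m\le6$ gives $m=3$.

So always $m=x\ge1$ and $M-m=3$. Fix one bad pair $\{e,e'\}$. The chosen ISP-system contains one of $e,e'$ and two further members $f,g$; exchanging $e$ and $e'$ is another legitimate choice. Thus $\{e,f,g\}$ and $\{e',f,g\}$ are both ISP-systems, with $e\neq e'$.

**Step 3: $f$ and $g$ leave at most one possibility for $e$.** This contradicts $e\ne e'$. All of $e,e',f,g$ have nonempty coordinates, since each is good with another member. So each has size type $(1,2)$ or $(2,1)$.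

*Both of type $(1,2)$.* Let $f=(\{a\},\{b,c\})$, $g=(\{u\},\{y,z\})$. Since $f,g$ are good, $u\in\{b,c\}$, and hence $u\ne a$. If $e=(\{p\},\{q,r\})$, then $A_f\cap B_e\ne\emptyset$ and $A_g\cap B_e\neq\emptyset$ give $a,u\in\{q,r\}$, so $\{q,r\}=\{a,u\}$. Also $A_e\cap B_f\neq\emptyset$ gives $p\in\{b,c\}$, and $p\ne u$ because $A_e\cap B_e=\emptyset$. So $p$ is the element of $\{b,c\}$ other than $u$, and $e$ is determined. If $e=(\{p,q\},\{r\})$, then $r=a$ and $r=u$, impossible.

*Both of type $(2,1)$.* Exchange the two coordinates of all members. This preserves good and bad pairs and leads to the previous case.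

*Mixed types.* Let $f=(\{a\},\{b,c\})$, $g=(\{u,y\},\{z\})$. From $A_f\cap B_g\neq\emptyset$ we get $z=a$. If $e=(\{p\},\{q,r\})$, then $A_e\cap B_g\ne\emptyset$ gives $p=z=a$, and $A_e\cap B_f\neq\emptyset$ gives $p\in\{b,c\}\not\ni a$, impossible. If $e=(\{p,q\},\{r\})$, then $A_f\cap B_e\ne\emptyset$ gives $r=a$, and $A_g\cap B_e\neq\emptyset$ gives $r\in\{u,y\}\not\ni z=a$, impossible.

So the conjecture holds for $n\le3$. With Theorem 1 this proves Theorem 2. $\blacksquare$

## 6. No bad pair overlaps more than nearly equal pairs: Theorem 3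

We need one textbook fact.

**Chebyshev's association inequality.** Let $t$ be a real random variable and $f,g$ bounded monotone functions. If they are monotone in the same sense, $\mathbb E[f(t)g(t)]\ge\mathbb Ef(t)\,\mathbb Eg(t)$; if in opposite senses, $\le$ holds.

*Proof.* Let $t'$ be an independent copy of $t$. In the first case $(f(t)-f(t'))(g(t)-g(t'))\ge0$ always; in the second it is always $\le0$. The expectation of this product is $2\mathbb E[f(t)g(t)]-2\mathbb Ef(t)\,\mathbb Eg(t)$. $\blacksquare$

For instance, with $t$ uniform on $[0,1]$ and $f=g=\mathbf 1_{t\le1/2}$, the two sides are $\frac12\ge\frac14$.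

**Step 1: reduce Theorem 3 to one inequality for one bad pair.** Pad, so that $|A_i|+|B_i|=n$ for all $i$; put $a_i=|A_i|$, $E_i=\{A_i<B_i\}$, and $p_i=P(E_i)=\binom n{a_i}^{-1}\ge\frac1K$ by (4). Let $\varepsilon_i$ be independent $0/1$ variables, independent of the $t_v$, with $P(\varepsilon_i=1)=\frac1{Kp_i}\le1$. Put $Y_i=\mathbf 1_{E_i}\varepsilon_i$ and $X=\sum_iY_i$. Then $\mathbb EX=M/K$. By Section 3, $Y_iY_j=0$ almost surely for good pairs, so
$$\mathbb E\binom X2=\sum_{\text{bad }\{i,j\}}\mathbb E[Y_iY_j],\qquad \mathbb E[Y_iY_j]=\frac{P(E_i\cap E_j)}{K^2p_ip_j}.$$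

**Claim.** For every bad pair, $\mathbb E[Y_iY_j]\le\dfrac1{\kappa_nK}$; that is,
$$\frac{P(E_i\cap E_j)}{p_ip_j}\ \le\ K\,\frac{\lceil n/2\rceil+1}{n+1}.\tag{6}$$

Given the claim, $\mathrm{bad}(\mathcal F)\ge\kappa_nK\,\mathbb E\binom X2$. For integers $X\ge0$ and $k\ge1$ we have $(X-k)(X-k-1)\ge0$. Expanding, $X^2-X\ge2kX-k(k+1)$, that is, $\binom X2\ge kX-\binom{k+1}2$. Taking expectations,
$$\mathrm{bad}(\mathcal F)\ge\kappa_nK\Big(\frac{kM}K-\binom{k+1}2\Big)=\kappa_n\Big(kM-\binom{k+1}2K\Big).$$
Jensen's inequality gives $\mathbb E\binom X2\ge\frac12\big((\mathbb EX)^2-\mathbb EX\big)=\frac12\big(\frac{M^2}{K^2}-\frac MK\big)$, and multiplying by $\kappa_nK$ gives the second bound. Finally, $k=1$ and $M=K+x$ give $\kappa_n(M-K)=\kappa_nx$.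

It remains to prove (6). Let the two members be $(A,B)$ with event $E=E_i$ and $(A',B')$ with event $E'=E_j$, labelled so that $A\cap B'=\emptyset$. The plan is to deform the two pairs, keeping all sizes and never decreasing $P(E\cap E')$, until they are so simple that the probability can be bounded by inserting one element into an order. As long as each pair stays disjoint, $P(E)$ and $P(E')$ depend only on sizes, so the deformations do not change them.

**Step 2 (decoupling): make $A\cup A'$ disjoint from $B\cup B'$.** The only intersection that may be nonempty is $A'\cap B$. Let $c\in A'\cap B$. Then $c\notin A$ (as $A\cap B=\emptyset$) and $c\notin B'$ (as $A'\cap B'=\emptyset$). Fix all variables except $t_c$. Raising $t_c$ can only help $A<B$ and can only hurt $A'<B'$. So $\mathbf 1_E$ is nondecreasing and $\mathbf 1_{E'}$ nonincreasing in $t_c$, and by the association inequality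
$$\mathbb E_{t_c}[\mathbf 1_E\mathbf 1_{E'}]\le\mathbb E_{t_c}[\mathbf 1_E]\,\mathbb E_{t_c}[\mathbf 1_{E'}].$$
The right side is the conditional probability of both events after $c$ in $A'$ is replaced by a fresh element with its own independent variable. So this replacement does not decrease $P(E\cap E')$. It keeps sizes, the disjointness within each pair, and $A\cap B'=\emptyset$. The two pairs remain distinct, since $A'$ now has an element outside $A$. Do this for all $c\in A'\cap B$.

After this step the situation is symmetric in the two members, and so is (6). So we may assume $a=|A|\le a'=|A'|$, hence $|B|=n-a\ge n-a'=|B'|$.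

**Step 3 (merging): make the pairs as similar as possible.** Suppose $u\in A\setminus A'$ and $v\in A'\setminus A$, and replace $v$ by $u$ in $A'$. Before the replacement, $t_u$ enters only $E$ and $t_v$ enters only $E'$, because $u,v\notin B\cup B'$ by Step 2. Both indicators are nonincreasing in these variables. With all other variables fixed, the probability of both events changes from a product $\mathbb E f(t_u)\,\mathbb E g(t_v)$ to $\mathbb E[f(t_u)g(t_u)]$, with $f,g$ nonincreasing. By the association inequality it does not decrease. Sizes and the disjointness of $A\cup A'$ from $B\cup B'$ are kept. The same move is allowed for $u\in B\setminus B'$, $v\in B'\setminus B$ (replace $v$ by $u$ in $B'$); there both indicators are nondecreasing.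

Each move lowers $|A\setminus A'|$ and $|A'\setminus A|$ (or the corresponding numbers for $B,B'$) by one. We must not merge the two pairs into one, so we distinguish three cases.

- (i) $a<a'$. Merge until $A\subset A'$ and $B'\subsetneq B$, which is possible because $|A|<|A'|$ and $|B'|<|B|$. Choose $w\in B\setminus B'$.
- (ii) $a=a'$ and $B\neq B'$. Merge until $A=A'$, and merge on the $B$ side until $B\setminus B'=\{w\}$ is a single element.
- (iii) $a=a'$ and $B=B'$, so $A\ne A'$. Replacing every $t_v$ by $1-t_v$ turns the event $A<B$ into $B<A$ without changing probabilities. So we may exchange first and second coordinates in both members. This gives case (ii) with $a$ replaced by $n-a$.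

**Step 4 (insertion): bound the probability.** In cases (i) and (ii) we have $A\subseteq A'$, and $w\in B\setminus B'$ lies outside $A'\cup B'$, since $A'\cap B=\emptyset$. The event $E$ implies that $t_w>t_u$ for all $u\in A$. The event $E'$ depends only on the relative order of the $n$ elements of $A'\cup B'$. Independently of this order, $w$ falls into one of its $n+1$ gaps, uniformly. The set $A$ has $a$ elements, all among these $n$, so the last of them has rank at least $a$, and at most $n+1-a$ gaps come after it. (For $a=0$ there is no restriction, and the count is $n+1$.) Hence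
$$P(E\cap E')\le P(E')\,\frac{n+1-a}{n+1}.$$
Divide by $P(E)P(E')$, where $1/P(E)=\binom na$. Include case (iii) by letting $s=a$ in cases (i), (ii) and $s=n-a$ in case (iii), and put $q=n-s$. Since $\binom na=\binom nq$,
$$\frac{P(E\cap E')}{P(E)P(E')}\le\binom na\frac{n+1-s}{n+1}=\binom nq\frac{q+1}{n+1}.$$

**Step 5: maximize over $q$.** Let $G(q)=\binom nq(q+1)$; we want $G(q)\le K(\lceil n/2\rceil+1)$. If $q\le\lceil n/2\rceil$ this holds because $\binom nq\le K$ and $q+1\le\lceil n/2\rceil+1$. If $q\ge n/2$, then $n-q\le q$ and
$$\frac{G(q+1)}{G(q)}=\frac{(n-q)(q+2)}{(q+1)^2}\le\frac{q(q+2)}{(q+1)^2}<1 .$$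
So $G$ decreases from $\lceil n/2\rceil$ on, and for $q\ge\lceil n/2\rceil$ we get $G(q)\le G(\lceil n/2\rceil)=K(\lceil n/2\rceil+1)$. This proves (6), the claim and Theorem 3. $\blacksquare$

The pair displayed in Section 3 attains equality in (6). For $n=4$, $x=2$ the theorem gives $g_4(2)\ge\lceil\frac53\cdot2\rceil=\lceil\frac{10}3\rceil=4$, so the family of eight pairs in Section 4 is optimal and $g_4(2)=4$.

## 7. Two-edge stars from a three-point cube: Theorem 4(a)

We look for families with about $2x$ bad pairs. As for $n=4$, we want a disjointness graph whose components are stars with at most two edges. To find one for general $n$, write second coordinates as complements $Y\setminus U$ in a set $Y$ of $n+1$ points. Then $A\cap(Y\setminus U)=\emptyset$ iff $A\subset U$, and with $|U|=|A|+1$ we obtain an inclusion graph between two neighboring levels. The simplest choice fixes $y_0\in Y$ and takes all $A\not\ni y_0$ of size $a$ and all $U\ni y_0$ of size $a+1$. Then $A\subset U$ only for $U=A\cup\{y_0\}$: single edges, no bad pairs, $\binom na$ members. We now let three points, instead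 of one, decide which sets are allowed.

**Construction $\mathcal T(n,a)$, for $2\le a\le n-2$.** Let $|Y|=n+1$, $T=\{1,2,3\}\subset Y$, $L=Y\setminus T$. Partition the power set of $T$ into
$$V_0=\{\emptyset,\{3\},\{1,2\},\{1,3\}\},\qquad V_1=\{\{1\},\{2\},\{2,3\},\{1,2,3\}\}.$$
Let $\mathcal X=\{A\subset Y:|A|=a,\ A\cap T\in V_0\}$, $\mathcal U=\{U\subset Y:|U|=a+1,\ U\cap T\in V_1\}$, and
$$\mathcal T(n,a)=\{(A,Y\setminus U):A\in\mathcal X,\ U\in\mathcal U,\ A\subset U\}.$$
Condition (1) holds, and $|A|+|B|=a+(n+1)-(a+1)=n$.

**Step 1: find the components.** Since $A\cap(Y\setminus U)=\emptyset$ iff $A\subset U$, the family consists of all disjoint pairs in $\mathcal X\times\{Y\setminus U:U\in\mathcal U\}$. So (5) applies, with $\Gamma$ the inclusion graph between $\mathcal X$ and $\mathcal U$. If $A\subset U$ is an edge, then $|U\setminus A|=1$; and $A\cap T\neq U\cap T$, because one lies in $V_0$ and the other in $V_1$. So the added element lies in $T$. Hence $A\cap L=U\cap L=:Z$, and $U\cap T$ arises from $A\cap T$ by adding one element. The inclusions of this kind from $V_0$ to $V_1$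 are
$$\emptyset\to\{1\},\ \emptyset\to\{2\};\qquad\{3\}\to\{2,3\};\qquad\{1,2\}\to\{1,2,3\},\ \{1,3\}\to\{1,2,3\}.$$
The other one-element extensions of members of $V_0$, namely $\emptyset\to\{3\}$ and $\{3\}\to\{1,3\}$, end in $V_0$.

Every edge preserves $Z$, and $|A\cap T|=a-|Z|$. So the components with at least one edge are:

- for each $Z\in\binom La$, a star with two edges, centered at $A=Z$;
- for each $Z\in\binom L{a-1}$, a single edge, from $Z\cup\{3\}$ to $Z\cup\{2,3\}$;
- for each $Z\in\binom L{a-2}$, a star with two edges, centered at $U=Z\cup\{1,2,3\}$.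

**Step 2: count.** With $m=|L|=n-2$,
$$|\mathcal T(n,a)|=2\tbinom ma+\tbinom m{a-1}+2\tbinom m{a-2},\qquad\mathrm{bad}(\mathcal T(n,a))=\tbinom ma+\tbinom m{a-2}.\tag{7}$$

**Step 3: compare with $K$.** Take $a=\lfloor n/2\rfloor$. Then $K=\binom{m+2}a=\binom ma+2\binom m{a-1}+\binom m{a-2}$. The weights $1,2,1$ have become $2,1,2$, and
$$x=\tbinom ma-\tbinom m{a-1}+\tbinom m{a-2}.$$

- $n=2h$, $h\ge3$. Put $C=\binom{2h-2}{h-1}=\binom m{a-1}$. Then $\binom ma=\binom m{a-2}=\frac{h-1}hC$. So $\mathrm{bad}=\frac{2(h-1)}hC$ and $x=\frac{2(h-1)-h}hC=\frac{h-2}hC>0$, with ratio $\frac{\mathrm{bad}}x=\frac{2(h-1)}{h-2}=2+\frac2{h-2}$.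
- $n=2h+1$, $h\ge2$. Put $D=\binom{2h-1}h$. Then $\binom ma=\binom m{a-1}=D$ and $\binom m{a-2}=\binom{2h-1}{h-2}=\frac{h-1}{h+1}D$. So $\mathrm{bad}=\frac{2h}{h+1}D$ and $x=\frac{h-1}{h+1}D>0$, with ratio $\frac{\mathrm{bad}}x=\frac{2h}{h-1}=2+\frac2{h-1}$.

Hence $c_n\le2+O(1/n)$, and $c_n\ge\kappa_n$ by Theorem 3. Since $\kappa_{2h}=\frac{2h+1}{h+1}$ and $\kappa_{2h+1}=\frac{2h+2}{h+2}$ both tend to $2$, so does $c_n$. This proves Theorem 4(a). $\blacksquare$

## 8. Gluing over a small cube: Theorem 4(b)

The lower bound is Theorem 3: $g_n(\lfloor\lambda K\rfloor)\ge\kappa_n\lfloor\lambda K\rfloor=(2\lambda+o(1))K$.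

For the upper bound, $\mathcal T(n,\lfloor n/2\rfloor)$ has $x\approx\frac14K$ and $\mathrm{bad}\approx\frac12K$. To reach a smaller $\lambda$ one would first try to delete members. But each member of $\mathcal T$ lies in at most one bad pair, so deleting $y$ members removes at most $y$ bad pairs. With $y=\eta K$, $0<\eta<\frac14$, the ratio becomes at least about $(\frac12-\eta)/(\frac14-\eta)>2$. Instead we mix copies of $\mathcal T$ with families without bad pairs, in adjustable proportion, so that members from different pieces are always good.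

**Step 1: the glued family.** Fix $k\ge1$ and $0\le r\le2^k$, and let $n$ be large. Let $Y$ be disjoint from $[k]$ with $|Y|=n-k+1$, and fix $y_0\in Y$. For $S\subseteq[k]$ put $a_S=\lfloor n/2\rfloor-2|S|$. For $r$ of the sets $S$ let $\mathcal G_S$ be a copy of $\mathcal T(n-k,a_S)$ on $Y$; this is legitimate, since $2\le a_S\le n-k-2$ for large $n$. For the other $S$ let
$$\mathcal G_S=\{(A,\ Y\setminus(A\cup\{y_0\})):A\in\tbinom{Y\setminus\{y_0\}}{a_S}\}.$$
The latter has no bad pairs (distinct sets $A$ of equal size, with complements taken in $Y\setminus\{y_0\}$) and has $\binom{n-k}{a_S}$ members. In all cases the members of $\mathcal G_S$ have $|A|=a_S$ and $|B|=n-k-a_S$. Let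
$$\mathcal F=\{(S\cup A,\ ([k]\setminus S)\cup B):S\subseteq[k],\ (A,B)\in\mathcal G_S\}.$$
Members are distinct, (1) holds, and the sizes sum to $|S|+a_S+k-|S|+n-k-a_S=n$.

**Step 2: different $S$ give good pairs.** Let $(A_1,B_1)$ come from $S$ and $(A_2,B_2)$ from $S'\ne S$. We show $A_1\cap B_2\neq\emptyset$; exchanging roles gives $A_2\cap B_1\ne\emptyset$. If $S\not\subseteq S'$, then $A_1\cap B_2\supseteq S\setminus S'\neq\emptyset$. If $S\subsetneq S'$, then $A_1\cap Y$ and $B_2\cap Y$ are subsets of $Y$ of total size
$$a_S+(n-k-a_{S'})=n-k+2(|S'|-|S|)\ge n-k+2>|Y|,$$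
so they intersect. (This is why $a_S$ drops by two per element of $S$: a drop by one would guarantee only total size $n-k+1=|Y|$.)

For equal $S$, the parts inside $[k]$ do not meet, so a pair is bad iff it is bad in $\mathcal G_S$.

**Step 3: asymptotic sizes.** For fixed integers $j\ge0$ and $d$,
$$\binom{n-j}{\lfloor n/2\rfloor+d}=(2^{-j}+o(1))K.\tag{8}$$
Indeed, for $\rho=\frac n2+O(1)$ we have $\binom n{\rho+1}/\binom n\rho=\frac{n-\rho}{\rho+1}\to1$ and $\binom{n-1}\rho/\binom n\rho=\frac{n-\rho}n\to\frac12$; apply these a bounded number of times. By (7), with $n-k$ in place of $n$ and so $m=n-k-2$, each copy of $\mathcal T$ has $(5\cdot2^{-k-2}+o(1))K$ members and $(2\cdot2^{-k-2}+o(1))K$ bad pairs. Each other $\mathcal G_S$ has $(2^{-k}+o(1))K$ members. Summing over the $2^k$ sets $S$,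
$$|\mathcal F|=\Big(1+\tfrac{r2^{-k}}4+o(1)\Big)K,\qquad\mathrm{bad}(\mathcal F)=\Big(\tfrac{r2^{-k}}2+o(1)\Big)K.$$

**Step 4: tune.** Let $0<\lambda<\frac14$ and $0<\delta<\frac14-\lambda$. Dyadic rationals are dense, so we can choose $k,r$ with $\lambda<\frac{r2^{-k}}4<\lambda+\delta$. For large $n$ we have $|\mathcal F|\ge K+\lfloor\lambda K\rfloor$. Delete members to reach size exactly $K+\lfloor\lambda K\rfloor$; the number of bad pairs does not increase. So $g_n(\lfloor\lambda K\rfloor)\le(2\lambda+2\delta+o(1))K$. Since $\delta$ can be arbitrarily small, Theorem 4(b) follows. $\blacksquare$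

## 9. Many copies of one system: Theorem 4(c)

Let $n\to\infty$ and $M/K\to\infty$.

**Lower bound.** By the second inequality of Theorem 3, $\mathrm{bad}\ge\frac{\kappa_n}2\big(\frac{M^2}K-M\big)$. Here $\kappa_n\to2$, and $M=o(M^2/K)$ because $M/K\to\infty$. So $\mathrm{bad}\ge(1+o(1))M^2/K$.

**Upper bound.** We extend an ISP-system on $[n-1]$ by many different fresh elements. Let $\ell=\lfloor(n-1)/2\rfloor$ and $K_1=\binom{n-1}\ell=(\frac12+o(1))K$, by (8). Put $q=\lceil M/K_1\rceil$, and take all pairs
$$\big(Z,\ ([n-1]\setminus Z)\cup\{u_i\}\big),\qquad Z\in\tbinom{[n-1]}\ell,\quad1\le i\le q,$$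
with distinct new elements $u_1,\dots,u_q$. Condition (1) holds, each pair has total size $n$, and there are $qK_1\ge M$ of them. Members with different $Z$ are good, since $Z\setminus Z'$ and $Z'\setminus Z$ are nonempty. Two members with the same $Z$ are bad, since $Z$ misses $([n-1]\setminus Z)\cup\{u_i\}$ for every $i$. As $M/K_1\to\infty$, we have $q=(1+o(1))M/K_1$, so
$$\mathrm{bad}=K_1\binom q2\le(1+o(1))\frac{M^2}{2K_1}=(1+o(1))\frac{M^2}K.$$
Deleting members down to size exactly $M$ does not increase the number of bad pairs. $\blacksquare$
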